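# Finite quotients, conjugacy and branch groups: a counterexample on the $d$-regular tree and a criterion on the nucleus

When two elements of an infinite group are not conjugate, can a finite quotient of the group witness this? We ask it for groups acting on a rooted tree whose finite quotients are as well behaved as one could wish: each of them factors through the action on a finite level of the tree. The question is taken from Alex Bishop, Michal Ferov, Mark Pengitore, "$\mathcal{C}$-Hereditarily conjugacy separable groups and wreath products", arXiv:2409.06200 (2024). We begin with a class of groups where the answer is yes for a short reason, and then watch that reason break.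

## 1. Finitary automorphisms: conjugacy is decided on a finite level

**Trees and sections.** Let $X=\{0,1,\dots,d-1\}$ with $d\ge 2$. The vertices of the $d$-regular rooted tree $T_d$ are the finite words over $X$; the words of length $n$ form level $n$. All actions are on the left. For $g\in\mathrm{Aut}(T_d)$ and a vertex $v$, the section $g|_v\in\mathrm{Aut}(T_d)$ is defined by $g(vw)=g(v)\,g|_v(w)$. Evaluating $gh$ on $vw$, and writing out $g^{-1}g=1$, one gets
$$(gh)|_v=g|_{h(v)}\,h|_v,\qquad (g^{-1})|_{g(v)}=(g|_v)^{-1},\qquad g|_{vw}=(g|_v)|_w. \tag{1}$$
The permutation of $X$ that $g|_v$ induces on level 1 is called the vertex permutation of $g$ at $v$. An automorphism is determined by its action on level $n$ together with its sections at the vertices of level $n$. Conversely, given an automorphism $k$ and any family $(t_u)_{|u|=n}$ of automorphisms, there is one automorphism that acts on level $n$ as $k$ and has section $t_u$ at $u$. We say that $g$ and $h$ agree on level $n$ if $g(u)=h(u)$ for all $|u|=n$; they then agree on all levels above it as well.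

We write $(g_0,\dots,g_{d-1})$ for the automorphism that fixes level 1 and has sections $g_x$ at $x\in X$. For $a\in\mathrm{Sym}(X)$, the rooted automorphism $xw\mapsto a(x)w$ is again denoted $a$. So every $h\in\mathrm{Aut}(T_d)$ is $h=b\,(h|_0,\dots,h|_{d-1})$, where $b$ is its vertex permutation at the root. For $|v|=n$, let $\iota_v(g)$ be the automorphism that fixes level $n$, has section $g$ at $v$ and trivial sections at the other vertices of level $n$. The map $\iota_v$ is an injective homomorphism, $\iota_x(\iota_v(g))=\iota_{xv}(g)$, and
$$k\,\iota_v(g)\,k^{-1}=\iota_{k(v)}\big(k|_v\,g\,(k|_v)^{-1}\big)\qquad(k\in\mathrm{Aut}(T_d)). \tag{2}$$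
Indeed, by (1) the section of the left side at $u$ is $k|_{u'}\,\iota_v(g)|_{u'}\,(k|_{u'})^{-1}$ with $u'=k^{-1}(u)$, and this is trivial unless $u'=v$. In particular, for $a\in \mathrm{Sym}(X)$, conjugating $(g_0,\dots,g_{d-1})$ by $a$, that is, forming $a(\cdot)a^{-1}$, moves the section at position $x$ to position $a(x)$.

**Groups.** Let $G\le\mathrm{Aut}(T_d)$. The level stabilizer $\mathrm{Stab}_G(n)$ is the subgroup of elements fixing every vertex of level $n$; it is normal of finite index, being the kernel of the action on a finite set. The group $G$ is self-similar if $g|_v\in G$ for all $g\in G$ and all $v$. In that case $\psi:\mathrm{Stab}_G(1)\to G^d$, $g\mapsto(g|_0,\dots,g|_{d-1})$, is an embedding. If $\psi$ is onto, then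
$$\mathrm{Stab}_G(n)=\{t\in\mathrm{Aut}(T_d): t \text{ fixes level } n \text{ and } t|_u\in G \text{ for all } |u|=n\}. \tag{3}$$
The inclusion $\subseteq$ is self-similarity. For $\supseteq$ use induction on $n$, the case $n=0$ being trivial: the sections $t|_x$, $x\in X$, fix level $n-1$ and have level-$(n-1)$ sections in $G$, so $t|_x\in G$ by induction, and $t=\psi^{-1}(t|_0,\dots,t|_{d-1})\in G$. In this situation $\iota_u(G)\le G$ for every $u$, and $\mathrm{Stab}_G(n)$ is generated by the subgroups $\iota_u(G)$ with $|u|=n$.

**Definition (separability).** A group is conjugacy separable if for any two non-conjugate elements $f,g$ there is a homomorphism $\pi$ onto a finite group such that $\pi(f)$ and $\pi(g)$ are not conjugate. It is hereditarily conjugacy separable if every subgroup of finite index in it is conjugacy separable.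

**Definition (CSP).** A group $G\le\mathrm{Aut}(T_d)$ has the congruence subgroup property (CSP) if every subgroup of finite index in $G$ contains $\mathrm{Stab}_G(n)$ for some $n$.

CSP turns "all finite quotients" into "all levels".

**Lemma 1.** Let $G\le\mathrm{Aut}(T_d)$ have CSP, let $H\le G$ have finite index, and let $f,g\in H$. Then $f$ and $g$ have conjugate images in every finite quotient of $H$ if and only if for every $m$ there is $k\in H$ such that $kfk^{-1}$ and $g$ agree on level $m$.

*Proof.* For the forward direction, apply the hypothesis to the finite quotient $H/(H\cap\mathrm{Stab}_G(m))$. Conversely, let $M\trianglelefteq H$ have finite index. Then $M$ has finite index in $G$, so $\mathrm{Stab}_G(m)\le M$ for some $m$. Choose $k\in H$ for this $m$. Then $kfk^{-1}g^{-1}\in\mathrm{Stab}_G(m)\le M$, so the images of $f$ and $g$ in $H/M$ are conjugate. $\square$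

The next lemma will supply CSP for every group we build.

**Lemma 2.** Let $G\le\mathrm{Aut}(T_d)$ be self-similar, transitive on every level, perfect, and such that $\psi(\mathrm{Stab}_G(1))=G^d$. Then every normal subgroup $M\neq1$ of $G$ contains some $\mathrm{Stab}_G(n)$, and $G$ has CSP.

*Proof.* Put $[p,q]=pqp^{-1}q^{-1}$. Take $m\in M$ and a vertex $v$, $|v|=n$, with $m(v)\ne v$. Let $g,k\in G$. By (2), for some element $*$ of $G$,
$$[m,\iota_v(g)]=\big(m\,\iota_v(g)\,m^{-1}\big)\iota_v(g)^{-1}=\iota_{m(v)}(*)\,\iota_v(g^{-1}),$$
and this lies in $M$ because $M$ is normal. Since $m(v)\neq v$ are distinct vertices of the same level, $\iota_{m(v)}(*)$ commutes with everything in $\iota_v(G)$. Taking one more commutator therefore removes it: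
$$\big[[m,\iota_v(g)],\iota_v(k)\big]=\iota_v([g^{-1},k])\in M .$$
As $G$ is perfect, these commutators generate $\iota_v(G)$, so $\iota_v(G)\le M$. Given $u$ with $|u|=n$, pick $k\in G$ with $k(v)=u$. By (2), $k\,\iota_v(G)\,k^{-1}=\iota_u\big(k|_v\,G\,(k|_v)^{-1}\big)=\iota_u(G)$, because $k|_v\in G$. So $\iota_u(G)\le M$ for all $|u|=n$, and hence $\mathrm{Stab}_G(n)\le M$.

For CSP, note that $G$ is infinite, since it is transitive on sets of size $d^n$ for all $n$. The normal core of a finite-index subgroup has finite index, so it is nontrivial and contains a level stabilizer. $\square$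

**The group $F$.** Let $d\ge5$ and $A=\mathrm{Alt}(X)$, which is perfect and transitive on $X$. An automorphism is finitary if for some $n$ all its level-$n$ sections are trivial. Let $F$ be the group of finitary automorphisms all of whose vertex permutations lie in $A$. It is self-similar with $\psi(\mathrm{Stab}_F(1))=F^d$, straight from the definition, and it is transitive on every level: move the first letter by $A$, then the rest by $\iota_x(F)$. Using $h=b\,(h|_0,\dots,h|_{d-1})$ repeatedly, one sees that $F$ is generated by the finite perfect groups $\iota_v(A)$, so $F$ is perfect. By Lemma 2, $F$ has CSP.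

Here is the question in $F$ by hand, for $d=5$. Let $1\neq w\in A$. The elements $\iota_0(w)$ and $\iota_1(w)$ are conjugate in $F$, by the rooted element $(0\,1)(2\,3)$. Next let $x=(0\,1\,2\,3\,4)$, as a rooted element. The permutations carrying $x$ to $x^2$ under conjugation are $i\mapsto 2i+j \pmod 5$. All of these are odd, because $i\mapsto 2i$ is the 4-cycle $(1\,2\,4\,3)$ and translations are even. So $x$ and $x^2$ are not conjugate in $A$, hence not in $F$, and the quotient $F/\mathrm{Stab}_F(1)\cong A$ sees this.

**Proposition 3.** Let $G\le\mathrm{Aut}(T_d)$ be self-similar with $\psi(\mathrm{Stab}_G(1))=G^d$ and CSP, and suppose that every element of $G$ is finitary. Then $G$ is hereditarily conjugacy separable. In particular, $F$ is.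

*Proof.* Let $H\le G$ have finite index, say $\mathrm{Stab}_G(n)\le H$, and let $f,g\in H$ be conjugate in every finite quotient of $H$. Choose $m\ge n$ such that all level-$m$ sections of $f$ and $g$ are trivial. By Lemma 1 there is $k\in H$ such that $kfk^{-1}$ agrees with $g$ on level $m$. We forget what $k$ does below level $m$: let $t$ fix level $m$ and have sections $t|_u=(k|_u)^{-1}$ for $|u|=m$. By (3), $t\in\mathrm{Stab}_G(m)\le\mathrm{Stab}_G(n)\le H$. So $k'=kt$ lies in $H$; it acts on level $m$ as $k$, and $k'|_u=k|_u(k|_u)^{-1}=1$. Now $k'fk'^{-1}$ acts on level $m$ as $g$, and by (1) its level-$m$ sections are products of trivial ones. Since $g$ also has trivial level-$m$ sections, $k'fk'^{-1}=g$. $\square$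

So a conjugator on one sufficiently deep level was enough. What changes when the sections do not die out?

## 2. Contracting regular branch groups, and sections that never become trivial

**Definition (regular branch).** $G$ is a regular branch group if it is self-similar and acts transitively on every level of $T_d$, and there is a finite-index subgroup $K\le G$ such that $K\times\cdots\times K\subseteq\psi(K\cap\mathrm{Stab}_G(1))$ with finite index in $G^d$.

The group $F$ is regular branch over $K=F$.

**Definition (contracting).** $G$ is contracting if it is self-similar and there is a finite set $\mathcal N\subseteq G$ such that for every $g\in G$ there is $n$ with $g|_v\in\mathcal N$ for all vertices $v$ of length at least $n$.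

The group $F$ is contracting with $\mathcal N=\{1\}$. A less degenerate example will accompany us.

**A toy group.** Let $d\ge5$. For $x\in A$ define $b(x)$ recursively by
$$b(x)=(b(x),x,1,\dots,1).$$
For given $u_1,\dots,u_{d-1}$, an equation $t=(t,u_1,\dots,u_{d-1})$ has exactly one solution $t$, determined level by level: it fixes each $0^j$ and sends $0^jyw$ to $0^jy\,u_y(w)$ for $y\ne0$. So $b(x)$ is well defined. It permutes by $x$ directly below each vertex $0^j1$ and does nothing else. Both $b(xy)$ and $b(x)b(y)$ solve the recursion $t=(t,xy,1,\dots,1)$, so $b$ is a homomorphism. Put $B=b(A)$ and $\Gamma=\langle A,B\rangle$. The first-level sections of the generators are $1$, $x\in A$ and $b(x)$, so $\Gamma$ is self-similar by (1).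

It is contracting with $\mathcal N=A\cup B$. This set is closed under taking sections. If $p,q\in\mathcal N$ and $|w|\ge1$, then $(pq)|_w=p|_{q(w)}\,q|_w\in\mathcal N$: one factor is trivial if $p$ or $q$ is in $A$, and otherwise $pq\in B$. By induction on word length in $A\cup B$, every $g\in\Gamma$ has its sections in $\mathcal N$ from some level on: if those of $g$ are in $\mathcal N$ from level $n$ on, and $s\in A\cup B$, then those of $sg$ are in $\mathcal N$ from level $n+1$ on, as $(sg)|_{vw}=(s|_{g(v)}\,g|_v)|_w$. But $b(x)|_{0^n}=b(x)$ for every $n$, so for $x\neq1$ the sections of $b(x)$ never all become trivial.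

We can now state the question. Suppose that $G$ is a regular branch group, contracting, with CSP. Is $G$ hereditarily conjugacy separable?

**Where the proof of Proposition 3 stops.** Suppose $f,g$ are conjugate on every level. Compactness of $\mathrm{Aut}(T_d)$ produces $h$ in the closure $\overline G$ with $hfh^{-1}=g$ (details in Section 6). We would like to keep the action of $h$ on some level $n$ and replace its sections below so that the result lies in $G$. At a vertex $u$ with $f(u)=u$ the new section $h'|_u$ must satisfy
$$h'|_u\; f|_u\; (h'|_u)^{-1}=g|_{h(u)} .$$
For finitary elements we took $h'|_u=1$, since both $f|_u$ and $g|_{h(u)}$ were trivial. For contracting $G$ and large $n$, both are in the finite set $\mathcal N$. We know that they are conjugate in $\overline G$, by $h|_u$, and we need them to be conjugate in $G$. This is the original problem for a pair from $\mathcal N$, and going deeper need not simplify it: if $f|_{0}=f$ and $g|_0=g$, and $h$ fixes every $0^n$, then the same pair $f,g$ comes back at each vertex $0^n$.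

This points in two directions. A counterexample may be sought inside the nucleus, among elements that reproduce themselves along a ray; Sections 3 to 5 do that. And if no pair in $\mathcal N$ causes trouble, the correction of $h$ should go through; Section 6 makes this precise.

## 3. Two elements that reproduce themselves along a ray

Look for $f=(f,\alpha,1,\dots,1)$ and $g=(g,\beta,1,\dots,1)$ with $\beta=c\alpha c^{-1}$. The automorphism
$$h=(h,c,1,\dots,1)$$
satisfies $hfh^{-1}=(hfh^{-1},\,c\alpha c^{-1},1,\dots,1)$. This is the recursion that defines $g$, so $hfh^{-1}=g$. The conjugator applies $c$ at all the vertices $0^n1$ at once. If its truncations to finite levels lie in $G$, then $f$ and $g$ are conjugate on every level. If moreover no element of $G$ does the job of $h$, we have our pair.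

**The toy group is too rich.** In $\Gamma$ take $f=b(x)$, $g=b(cxc^{-1})$ with $c\in A$. Then $h=(h,c,1,\dots,1)$ is $b(c)$, which belongs to $\Gamma$. So $f$ and $g$ are conjugate in $\Gamma$. Whatever rooted $c\in A$ is used below $0^n1$ on every level, $\Gamma$ can use it on all of them at once.

The cure is to restrict what the elements directed along $0^\infty$ may do at the vertices $0^n1$. Let their sections there range over a group $\Phi$ such that some $\alpha,\beta\in\Phi$ are conjugate by $c\in A$ but not by elements of $\Phi$. Elements of $G$ can then use $c$ below $0^n1$ for finitely many $n$, while contraction forces the section at $0^n$, for $n$ large, to be one of the permitted directed elements. We also want $\Phi$ to be perfect, since Lemma 2 and the branching argument below rest on perfectness. A proper subgroup of $A$ will not do when $d=5$: all proper subgroups of $\mathrm{Alt}(5)$ have order at most $12$ and are solvable. So we move $\Phi$ one level down and take $\Phi\cong A\times A$, acting below the vertices $0$ and $1$. No element of $\Phi$ exchanges these two vertices, but $c=(0\,1)(2\,3)\in A$ does. It exchanges the factors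 of $A\times A$, which conjugation inside $A\times A$ cannot do. A third factor of $A$ is needed for a separate reason: it makes the branching work.

**Theorem A.** Let $d\ge5$. There is a finitely generated perfect group $G\le\mathrm{Aut}(T_d)$ that is self-similar, level-transitive, regular branch over $K=G$ (with $\psi(\mathrm{Stab}_G(1))=G^d$), contracting, and has CSP, such that:

1. $G$ has two finite-order elements that are not conjugate in $G$ but have conjugate images in every finite quotient of $G$. So $G$ is not conjugacy separable, hence not hereditarily conjugacy separable.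
2. No finite-index subgroup of $G$ is conjugacy separable.

So the answer to the question is no.

## 4. The group $G=\langle A,\Delta\rangle$: branching, contraction, CSP

Let $d\ge 5$, $A=\mathrm{Alt}(X)$ and $D=A\times A\times A$. For $x,y\in A$ put
$$\varphi(x,y)=(x,y,1,\dots,1)$$
with rooted sections $x,y$. For $s=(x,y,z)\in D$ define $\delta(s)$ recursively by
$$\delta(s)=(\delta(s),\ \varphi(x,y),\ z,\ 1,\dots,1).$$
Explicitly, $\delta(s)$ has vertex permutation $x$ at every $0^n10$, $y$ at every $0^n11$, $z$ at every $0^n2$ ($n\ge0$), and trivial vertex permutations elsewhere. For instance, $\delta(w,1,1)$ sends $0^n10\,j\,u$ to $0^n10\,w(j)\,u$ for $j\in X$ and fixes all other words.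

The product $\delta(s)\delta(t)$ satisfies the recursion that defines $\delta(st)$, and the solution is unique, so $\delta$ is a homomorphism. It is injective, because $x,y,z$ are the sections of $\delta(s)$ at $10$, $11$, $2$. Put $\Delta=\delta(D)\cong D$, $\Phi=\varphi(A\times A)$ and
$$G=\langle A,\Delta\rangle .$$
As $G$ is generated by the finite perfect subgroups $A$ and $\Delta$, it is finitely generated and perfect.

**Step 1: $\iota_i(g)\in G$ for all $g\in G$ and $i\in X$.** This is the branching property. It is where perfectness of $D$ and the third coordinate are used.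

Let $L=\{g\in G:\iota_0(g)\in G\}$. It is a subgroup of $G$ because $\iota_0$ is a homomorphism, and we show that it contains both $\Delta$ and $A$. Let $a=(1\,3)(2\,4)\in A$, which fixes $0$. For $s,t\in D$, the elements $\delta(s)$ and $a\,\delta(t)\,a^{-1}$ both fix level 1. The first has nontrivial sections only at positions among $0,1,2$, the second only at positions among $0,3,4$, and their sections at $0$ are $\delta(s)$ and $\delta(t)$. At every position other than $0$ at least one of the two is trivial, so
$$[\delta(s),\,a\,\delta(t)\,a^{-1}]=\iota_0\big([\delta(s),\delta(t)]\big)=\iota_0\big(\delta([s,t])\big)\in G .$$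
As $D$ is perfect, the elements $\delta([s,t])$ generate $\Delta$, and so $\Delta\le L$.

Now $\delta(1,1,z)=(\delta(1,1,z),1,z,1,\dots,1)$, and $\iota_0(\delta(1,1,z))\in G$ by what was just shown. Hence
$$\iota_0(\delta(1,1,z))^{-1}\,\delta(1,1,z)=\iota_2(z)\in G\qquad(z\in A).$$
Conjugating by an element of $A$ that takes $2$ to $0$ gives $\iota_0(z)\in G$, so $A\le L$. Thus $L=G$. Finally, for $e\in A$ with $e(0)=i$ we have $e\,\iota_0(g)\,e^{-1}=\iota_i(g)$, which gives the claim for every $i$.

**Step 2: $G$ is self-similar, level-transitive and regular branch over itself, and it approximates a large group $W$ on every level.** The last part will produce the conjugators in finite quotients.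

The first-level sections of the generators are $1$, $\delta(s)$, $z\in A$ and $\varphi(x,y)=\iota_0(x)\iota_1(y)$. All lie in $G$, the last one by Step 1. By (1), first-level sections of products and inverses of generators lie in $G$, and iterating with $g|_{vw}=(g|_v)|_w$ shows that $G$ is self-similar. By Step 1, $(g_0,\dots,g_{d-1})=\prod_i\iota_i(g_i)\in G$ for all $g_i\in G$, so $\psi(\mathrm{Stab}_G(1))=G^d$, and (3) holds for $G$.

Level-transitivity follows by induction on the level: given words $xv$ and $yu$ of the same length, an element of $A$ takes $x$ to $y$, and then $\iota_y(g)$ takes $yv$ to $yu$ for a $g\in G$ with $g(v)=u$. So $G$ is regular branch over $K=G$.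

Let $W\le\mathrm{Aut}(T_d)$ be the group of automorphisms all of whose vertex permutations lie in $A$. (It is a group: by (1), the vertex permutation of $gh$ at $v$ is that of $g$ at $h(v)$ times that of $h$ at $v$.) The generators of $G$ lie in $W$, so $G\le W$. We claim:
$$\text{for every } h\in W \text{ and } n\ge0 \text{ there is } h_n\in G \text{ that agrees with } h \text{ on level } n. \tag{4}$$
Use induction on $n$; the case $n=0$ is trivial. Write $h=b\,(h|_0,\dots,h|_{d-1})$ with $b\in A$ and $h|_x\in W$. Choose $k_x\in G$ agreeing with $h|_x$ on level $n-1$. Then $h_n=b\,(k_0,\dots,k_{d-1})$ lies in $G$ because $\psi(\mathrm{Stab}_G(1))=G^d$, and $h_n(xw)=b(x)\,k_x(w)=h(xw)$ for $|w|=n-1$.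

**Step 3: $G$ is contracting with $\mathcal N=A\cup\Phi\cup\Delta$.** We need to know exactly which elements can occur as deep sections, since these will be the only possible conjugators along the ray.

The set $\mathcal N$ is finite and contained in $G$. It is closed under taking sections: first-level sections of elements of $A$ are trivial, those of elements of $\Phi$ lie in $A$, and those of $\delta(x,y,z)$ are $\delta(x,y,z)$, $\varphi(x,y)\in\Phi$, $z\in A$ and $1$. In particular, elements of $A\cup\Phi$ have trivial sections at all words of length at least $2$.

We claim that $(pq)|_w\in\mathcal N$ whenever $p,q\in\mathcal N$ and $|w|\ge2$. By (1), $(pq)|_w=p|_{q(w)}\,q|_w$. If $q\in A\cup\Phi$, then $q|_w=1$ and we are left with $p|_{q(w)}\in\mathcal N$. If $p\in A\cup\Phi$, then $p|_{q(w)}=1$ since $|q(w)|\ge2$, and we are left with $q|_w\in\mathcal N$. If $p,q\in\Delta$, then $pq\in\Delta\subseteq\mathcal N$, and its sections lie in $\mathcal N$.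

Now induct on word length over the symmetric generating set $A\cup\Delta$; for the identity there is nothing to prove. Suppose $g|_v\in\mathcal N$ whenever $|v|\ge n$, and let $s\in A\cup\Delta$. For $|v|=n$ and $|w|\ge2$,
$$(sg)|_{vw}=\big(s|_{g(v)}\;g|_v\big)|_w\in\mathcal N$$
by the claim, as both factors lie in $\mathcal N$. Every word of length at least $n+2$ has the form $vw$, so $sg$ has its sections in $\mathcal N$ from level $n+2$ on. Hence $G$ is contracting.

**Step 4: $G$ has CSP.** By Step 2, and because $G$ is perfect, the hypotheses of Lemma 2 are satisfied.

## 5. Conjugate on every level, not conjugate in $G$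

**Step 5: the two elements, conjugate in every finite quotient.** Fix $1\ne w\in A$ and put $f=\delta(w,1,1)$, $g=\delta(1,w,1)$. They have finite order, because $\Delta$ is finite, and
$$f=(f,\varphi(w,1),1,\dots,1),\qquad g=(g,\varphi(1,w),1,\dots,1).$$
Let $c=(0\,1)(2\,3)\in A$. Since $\varphi(w,1)=\iota_0(w)$ and $\varphi(1,w)=\iota_1(w)$, conjugation by $c$ gives $c\,\varphi(w,1)\,c^{-1}=\varphi(1,w)$. Define $h=(h,c,1,\dots,1)$. Its vertex permutation is $c$ at each $0^n1$ and trivial elsewhere, so $h\in W$. Moreover
$$hfh^{-1}=(hfh^{-1},\ \varphi(1,w),\ 1,\dots,1),$$
which is the recursion defining $g$. By uniqueness $hfh^{-1}=g$.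

For each $n$ take $h_n\in G$ from (4), agreeing with $h$ on level $n$. Then $h_nfh_n^{-1}$ agrees with $hfh^{-1}=g$ on level $n$. By Lemma 1 with $H=G$, which applies by Step 4, $f$ and $g$ have conjugate images in every finite quotient of $G$.

**Step 6: $f$ and $g$ are not conjugate in $G$.** We follow a supposed conjugator along the ray $0^\infty$ until contraction puts its section into $\mathcal N$, and then inspect the three parts of $\mathcal N$.

Suppose $kfk^{-1}=g$ with $k\in G$, and put $u_n=k(0^n)$; then $u_n$ is a prefix of $u_{n+1}$. Since $f(0^n)=0^n$ and $f|_{0^n}=f$, we get $g(u_n)=kf(0^n)=u_n$, and by (1)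
$$g|_{u_n}=k|_{0^n}\,f\,(k|_{0^n})^{-1}\neq1\qquad\text{for all } n. \tag{5}$$

First we show that $k$ fixes the ray. Suppose $u_n\neq0^n$ for some $n$. Then $u_n=0^jxu'$ with $x\ne0$. The section $g|_{0^jx}=g|_x$ is $\varphi(1,w)$ or $1$, so $g|_{u_n}\in\Phi\cup A$. Sections of such elements at words of length $2$ are trivial, and $u_{n+2}$ extends $u_n$ by two letters, so $g|_{u_{n+2}}=1$. This contradicts (5). Hence $u_n=0^n$ for all $n$. Since $g|_{0^n}=g$, (5) now reads
$$g=k|_{0^n}\,f\,(k|_{0^n})^{-1}\qquad\text{for all } n. \tag{6}$$

By Step 3, $p=k|_{0^n}\in\mathcal N$ for some $n$. If $p\in A\cup\Phi$, then $k|_{0^{n+2}}=p|_{00}=1$, and (6) at level $n+2$ says $g=f$. This is impossible, since $\delta$ is injective and $(w,1,1)\ne(1,w,1)$. If $p=\delta(s)$ with $s\in D$, then (6) and injectivity of $\delta$ give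
$$(1,w,1)=s\,(w,1,1)\,s^{-1}\quad\text{in } D=A^3 .$$
The first coordinate of the right side is a conjugate of $w\neq1$, and that of the left side is $1$, a contradiction. So $f$ and $g$ are not conjugate in $G$, and part 1 of Theorem A is proved.

**Step 7: no finite-index subgroup is conjugacy separable.** The plan is to push the pair $f,g$ deep enough into the tree that it lies in the given subgroup, together with its approximate conjugators.

Let $H\le G$ have finite index. By Step 4, $\mathrm{Stab}_G(n)\le H$ for some $n$. Let $v=0^n$, $P=\iota_v(f)$ and $Q=\iota_v(g)$. By (3), both lie in $\mathrm{Stab}_G(n)\le H$.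

They are not conjugate in $G$, hence not in $H$. Indeed, if $kPk^{-1}=Q$ with $k\in G$, then by (2) $\iota_{k(v)}\big(k|_v f(k|_v)^{-1}\big)=\iota_v(g)$. Both sides are nontrivial, so $k(v)=v$ and $k|_v\,f\,(k|_v)^{-1}=g$ with $k|_v\in G$, contrary to Step 6.

They are conjugate in every finite quotient of $H$. To apply Lemma 1, we need for each $m$ an element of $H$ conjugating $P$ to $Q$ on level $m$, and we may assume $m\ge n$. Let $h_{m-n}\in G$ agree on level $m-n$ with the $h$ of Step 5, and put $t=\iota_v(h_{m-n})\in\mathrm{Stab}_G(n)\le H$. Then
$$tPt^{-1}Q^{-1}=\iota_v\big(h_{m-n}\,f\,h_{m-n}^{-1}\,g^{-1}\big).$$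
The element in parentheses acts trivially on level $m-n$, so the right side acts trivially on level $m$. Hence $tPt^{-1}$ and $Q$ agree on level $m$, and $H$ is not conjugacy separable. This proves part 2 and Theorem A. $\blacksquare$

## 6. A condition on the nucleus

We return to the correction argument of Section 2. It came down to pairs in $\mathcal N$ that are conjugate in $\overline G$ and should be conjugate in $G$. For a theorem about all finite-index subgroups, the new conjugator must also stay close to the old one, and closeness is measured by the branching subgroup $K$.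

Let $G$ be contracting, with finite set $\mathcal N$ as in the definition, regular branch over $K$, with CSP.

**Reduction to $K$ normal.** We may assume $K\trianglelefteq G$. Let $C$ be the normal core of $K$ in $G$; it has finite index in $G$, so $C^d$ has finite index in $G^d$. We check that $C$ is also a branching subgroup. Let $t\in\mathrm{Aut}(T_d)$ fix level 1 with all first-level sections in $C$, and let $g\in G$. Then $g^{-1}tg$ fixes level 1, and by (1)
$$(g^{-1}tg)|_x=(g|_x)^{-1}\,t|_{g(x)}\,g|_x ,$$
which lies in $C\le K$ because $g|_x\in G$ and $C\trianglelefteq G$. As $G$ is regular branch over $K$, this gives $g^{-1}tg\in K$, that is, $t\in gKg^{-1}$. Since $g$ was arbitrary, $t\in C$. Hence $C^d\subseteq\psi(C\cap\mathrm{Stab}_G(1))$. From now on $K\trianglelefteq G$.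

**Closures.** Give $\mathrm{Aut}(T_d)$ its usual topology, in which the basic neighborhoods of $t$ are the sets of automorphisms agreeing with $t$ on level $n$. This group is compact, as an inverse limit of finite groups. Bars denote closures in it: $t\in\overline H$ if and only if for each $n$ some element of $H$ agrees with $t$ on level $n$. We use five facts.

1. If $H_0\le H$ has finite index, then $\overline H=H\,\overline{H_0}=\overline{H_0}\,H$. Indeed $H$ is a finite union of cosets $g_jH_0$, so $\overline H$ is the finite union of the sets $g_j\overline{H_0}$; similarly with right cosets.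
2. If $N\trianglelefteq H$, then $\overline N\trianglelefteq\overline H$: if $t_n\in N$ and $h_n\in H$ agree with $t\in\overline N$ and $h\in\overline H$ on level $n$, then $h_nt_nh_n^{-1}\in N$ agrees with $hth^{-1}$ on level $n$.
3. If $H\le G$ has finite index, then $\overline H\cap G=H$. By CSP, $\mathrm{Stab}_G(n)\le H$ for some $n$; if $t\in\overline H\cap G$ agrees on level $n$ with $h\in H$, then $h^{-1}t\in\mathrm{Stab}_G(n)\le H$, so $t\in H$.
4. $\overline G$ is self-similar: if $g\in G$ agrees with $h\in\overline G$ on level $|v|+n$, then $g|_v\in G$ agrees with $h|_v$ on level $n$.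
5. Let $K_n$ be the group of automorphisms fixing level $n$ with all level-$n$ sections in $K$. Then $K_n\le K$, $K_n$ has finite index in $G$, and $\overline{K_n}$ is the set of automorphisms fixing level $n$ with level-$n$ sections in $\overline K$. For the first claim induct on $n$: the first-level sections of an element of $K_n$ lie in $K_{n-1}\le K$, so the element lies in $K_1$, and $K_1\le K$ by branching. For the second, $\mathrm{Stab}_G(n)$ embeds into $G^{d^n}$ by its level-$n$ sections; the image contains $K^{d^n}$, the image of $K_n$, and $K^{d^n}$ has finite index in $G^{d^n}$. So $K_n$ has finite index in $\mathrm{Stab}_G(n)$, hence in $G$. The third holds because sections at different vertices of level $n$ can be approximated independently.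

**Condition (N).** If $f,g\in\mathcal N\cap G$, $h\in\overline G$ and $hfh^{-1}=g$, then there is $h'\in G\cap h\overline K$ with $h'fh'^{-1}=g$.

Two examples. If $\mathcal N=\{1\}$, condition (N) holds: it only asks that $G\cap h\overline K\ne\emptyset$ for $h\in\overline G$, which is fact 1. The group $G$ of Theorem A, with $K=G$ and $\mathcal N=A\cup\Phi\cup\Delta$, violates (N). Here $\overline G=W$, because $W$ is closed, contains $G$, and is contained in $\overline G$ by (4). The pair $f,g\in\Delta\subseteq\mathcal N$ is conjugate in $W$ by Step 5 and not conjugate in $G$ by Step 6.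

**Theorem B.** Let $G$ be contracting (with finite set $\mathcal N$ as in the definition) and regular branch over $K$, with CSP; as just explained, we take $K\trianglelefteq G$.

(i) If $G$ is hereditarily conjugacy separable, then (N) holds.

(ii) If (N) holds, then for every finite-index $H\le G$, any two finite-order elements of $H$ that are conjugate in all finite quotients of $H$ are conjugate in $H$.

In particular, if $G$ is torsion, then $G$ is hereditarily conjugacy separable if and only if (N) holds.

## 7. From hereditary conjugacy separability to (N)

This section proves part (i). The point is to choose the finite-index subgroup in which to use separability, so that a conjugator in it automatically lies in the right coset of $\overline K$.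

**Step 1: moving the pair into one coset of $K$.** Let $f,g\in\mathcal N\cap G$ and $h\in\overline G$ with $hfh^{-1}=g$. By fact 1, $\overline G=\overline K\,G$, so $h=th_0$ with $t\in\overline K$ and $h_0\in G$. Put $f_0=h_0fh_0^{-1}\in G$; then $tf_0t^{-1}=g$. Now
$$f_0g^{-1}=f_0\,t\,f_0^{-1}\,t^{-1}=(f_0tf_0^{-1})\,t^{-1}\in\overline K$$
because $\overline K\trianglelefteq\overline G$ by fact 2. So $f_0g^{-1}\in\overline K\cap G=K$ by fact 3. Hence $f_0$ and $g$ both lie in $H:=\langle g\rangle K$, which is a subgroup because $K$ is normal, and has finite index because it contains $K$.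

**Step 2: $f_0$ and $g$ are conjugate in every finite quotient of $H$.** For each $n$ choose $t_n\in K\le H$ agreeing with $t$ on level $n$. Then $t_nf_0t_n^{-1}$ agrees with $tf_0t^{-1}=g$ on level $n$, and Lemma 1 applies.

**Step 3: reading off $h'$.** By hypothesis $H$ is conjugacy separable, so $f_0$ and $g$ are conjugate in $H$. A conjugating element has the form $g^ik$ with $i\in\mathbb Z$, $k\in K$. From $g^i\,kf_0k^{-1}\,g^{-i}=g$ we get $kf_0k^{-1}=g^{-i}gg^i=g$. Put $h'=kh_0\in G$. Then $h'fh'^{-1}=kf_0k^{-1}=g$, and
$$h'\in\overline K\,h_0=\overline K\,t\,h_0=\overline K\,h=h\,\overline K,$$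
the last equality by fact 2. This proves (i).

## 8. From (N) to conjugacy of finite-order elements

This section proves part (ii). Assume (N), let $H\le G$ have finite index, and let $f,g\in H$ have finite order and be conjugate in all finite quotients of $H$.

**Step 1: a conjugator in $\overline H$.** For each $n$ let $E_n$ be the set of $h\in\overline H$ such that $hfh^{-1}$ and $g$ agree on level $n$. It is closed, and nonempty by the forward direction of Lemma 1, and $E_{n+1}\subseteq E_n$. By compactness of $\overline H$ there is $h\in\bigcap_nE_n$, and so $hfh^{-1}=g$.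

**Step 2: choosing the level, and the sections of $h$ along $f$-orbits.** Since $f$ and $g$ have finite order, they have only finitely many powers. So by CSP and contraction there is $n$ such that $\mathrm{Stab}_G(n)\le H$ and all sections $f^i|_u$, $g^i|_u$ with $i\ge0$, $|u|=n$ lie in $\mathcal N$. This is the only place where finite order is used. Taking sections at $v$, $|v|=n$, in $hf^i=g^ih$ gives $h|_{f^i(v)}\,f^i|_v=g^i|_{h(v)}\,h|_v$, that is,
$$h|_{f^i(v)}=g^i|_{h(v)}\;h|_v\;(f^i|_v)^{-1}. \tag{7}$$
So $h|_v$ determines the sections of $h$ along the whole $f$-orbit of $v$. If $m$ is the size of this orbit, then $f^m(v)=v$, and (7) with $i=m$ becomes a consistency condition: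
$$h|_v\;(f^m|_v)\;(h|_v)^{-1}=g^m|_{h(v)}. \tag{8}$$

**Step 3: replacing one section per orbit by an element of $G$.** Choose one representative $v$ from each $f$-orbit on level $n$. In (8), $f^m|_v$ and $g^m|_{h(v)}$ lie in $\mathcal N$, and $h|_v\in\overline G$ by fact 4. So (N) yields
$$h'_v\in G\cap h|_v\overline K\qquad\text{with}\qquad h'_v\,(f^m|_v)\,(h'_v)^{-1}=g^m|_{h(v)}. \tag{9}$$
Let $h'$ be the automorphism that acts on level $n$ as $h$ and, imitating (7), has sections
$$h'|_{f^i(v)}=g^i|_{h(v)}\;h'_v\;(f^i|_v)^{-1}\in G\qquad(0\le i<m). \tag{10}$$

**Step 4: $h'fh'^{-1}=g$.** We compare $h'f$ and $gh'$. On level $n$ they act as $hf$ and $gh$, which are equal. Their sections at $u$ are $h'|_{f(u)}\,f|_u$ and $g|_{h(u)}\,h'|_u$, so we need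
$$h'|_{f(u)}=g|_{h(u)}\;h'|_u\;(f|_u)^{-1}\qquad\text{for } u=f^i(v),\ 0\le i\le m-1. \tag{11}$$
By (1), $f^{i+1}|_v=f|_{f^i(v)}\,f^i|_v$. Also $h(u)=hf^i(v)=g^ih(v)$, so $g^{i+1}|_{h(v)}=g|_{h(u)}\,g^i|_{h(v)}$. Inserting (10) for $h'|_u$, the right side of (11) equals
$$g|_{h(u)}\;g^i|_{h(v)}\;h'_v\;(f^i|_v)^{-1}(f|_u)^{-1}=g^{i+1}|_{h(v)}\;h'_v\;(f^{i+1}|_v)^{-1}.$$
For $i<m-1$ this is $h'|_{f^{i+1}(v)}=h'|_{f(u)}$ by (10). For $i=m-1$ we have $f(u)=v$, and the expression is $g^m|_{h(v)}\,h'_v\,(f^m|_v)^{-1}=h'_v=h'|_v$ by (9). So (11) holds.

**Step 5: $h^{-1}h'\in\overline{K_n}$.** This measures how far $h'$ is from $h$. The element $h^{-1}h'$ fixes level $n$. For $u=f^i(v)$, using $h'(u)=h(u)$, (7) and (10),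
$$(h^{-1}h')|_u=(h|_u)^{-1}\,h'|_u=(f^i|_v)\,\big((h|_v)^{-1}h'_v\big)\,(f^i|_v)^{-1}.$$
The middle factor is in $\overline K$ by the choice of $h'_v$, and $f^i|_v\in G$, so the whole expression lies in $\overline K$ by fact 2. By fact 5, $h^{-1}h'\in\overline{K_n}$.

**Step 6: $h'\in H$.** So far we know that $h'$ has level-$n$ sections in $G$, but not that its action on level $n$ fits together with them to give an element of $G$. By facts 1 and 5, $\overline G=G\,\overline{K_n}$, so $h\in g_0\overline{K_n}$ for some $g_0\in G$. By Step 5,
$$g_0^{-1}h'=(g_0^{-1}h)(h^{-1}h')\in\overline{K_n},$$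
so $g_0^{-1}h'$ fixes level $n$ and has its level-$n$ sections in $\overline K$. By (1) and (10) these sections, $(g_0^{-1})|_{h'(u)}\,h'|_u$, also lie in $G$, hence in $\overline K\cap G=K$ by fact 3. Therefore $g_0^{-1}h'\in K_n\le G$, and $h'\in G$. Finally, $K_n\le\mathrm{Stab}_G(n)\le H$ gives $h'\in h\overline{K_n}\subseteq\overline H$. So $h'\in\overline H\cap G=H$ by fact 3. Together with Step 4, $f$ and $g$ are conjugate in $H$, which proves (ii).

**The torsion case.** If $G$ is torsion, all elements of every finite-index $H\le G$ have finite order. So if (N) holds, then (ii) says that any two elements of $H$ conjugate in all finite quotients of $H$ are conjugate in $H$; that is, $H$ is conjugacy separable. The converse is (i). $\blacksquare$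

**Limits of the two theorems.** Theorem A gives counterexamples for every $d\ge5$. Nothing is claimed here about the existence of counterexamples on $T_d$ for $d\in\{2,3,4\}$, nor about elements of infinite order in Theorem B(ii).
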